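# Sublinearly Morse rays and superlinear lower divergence

## One function $\kappa$ on both sides of an equivalence

**Theorem A.** Let $X$ be a geodesic metric space, $b:[0,\infty)\to X$ a geodesic ray and $\kappa$ a sublinear function. Then $b$ is $\kappa$-Morse if and only if its $\kappa$-lower divergence is superlinear, that is, $\mathrm{div}_\kappa(r)/r\to\infty$ as $r\to\infty$. Consequently, $b$ is sublinearly Morse if and only if there is a sublinear function $\kappa'$ such that the $\kappa'$-lower divergence of $b$ is superlinear.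

The two sides speak about different things. "Morse" says that every quasi-geodesic which starts and ends on $b$ must stay near $b$, where "near" is allowed to grow slowly with the distance from $b(0)$. "Superlinear lower divergence" never mentions quasi-geodesics: it says that walking around a ball centered on $b$, from one side of $b$ to the other, costs much more than a constant times the radius, once the radius is a large multiple of $\kappa$. The theorem says that these agree, with the same $\kappa$, and it does not need $X$ to be proper.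

The question comes from Devin Murray, Yulan Qing and Abdul Zalloum, "Sublinearly Morse Geodesics in CAT(0) Spaces: Lower Divergence and Hyperplane Characterization", arXiv:2008.09199 (2020). In CAT(0) spaces a ray is $\kappa$-Morse if and only if it has a third property, being $\kappa$-contracting, and the $\kappa$-contracting rays are characterized there by superlinear $\kappa$-lower divergence. In general proper geodesic spaces $\kappa$-Morse and $\kappa$-contracting are different notions. So one may ask whether, in a proper geodesic space, it is the sublinearly Morse (quasi-)geodesics that are detected by superlinear lower divergence. Theorem A answers yes for geodesic rays. The contracting property plays no role below.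

After the proof we read off exactly which $\kappa$ work for a given ray (Theorem B), show that "superlinear" cannot be weakened (Proposition 3), and treat quasi-geodesic rays (Theorem C).

## The definitions, and three facts

Throughout, $B_R(p)$ is the open ball, a path is continuous, and I use the same letter for a path and its image.

**Definition (sublinear function).** A function $\kappa:[0,\infty)\to[1,\infty)$ is sublinear if it is monotone increasing, concave, and $\kappa(t)/t\to0$ as $t\to\infty$.

Examples: $\kappa\equiv1$, $\kappa(t)=\sqrt{1+t}$, $\kappa(t)=1+\log(1+t)$. I read "increasing" as nondecreasing; no argument uses strictness, and at the one place where a sublinear function is constructed I say how to make it strict.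

**Definition (quasi-geodesic segment).** For $q\ge1$, $Q\ge0$, a $(q,Q)$-quasi-geodesic segment is a map $\gamma:[a_1,a_2]\to X$ with
$$\tfrac1q|u-v|-Q\le d(\gamma(u),\gamma(v))\le q|u-v|+Q\qquad\text{for all }u,v.$$

It need not be continuous: $u\mapsto\lfloor u\rfloor$ is a $(1,1)$-quasi-geodesic in $\mathbb R$.

**Definition ($\kappa$-Morse).** Write $\|x\|=d(b(0),x)$ and, for $n\ge0$, $\mathcal N_\kappa(b,n)=\{x\in X:d(x,b)\le n\,\kappa(\|x\|)\}$. The ray $b$ is $\kappa$-Morse if there is a function $m_b:\mathbb R_{\ge1}\times\mathbb R_{\ge0}\to\mathbb R_{\ge0}$ such that every $(q,Q)$-quasi-geodesic segment with both endpoints on $b$ lies in $\mathcal N_\kappa(b,m_b(q,Q))$. It is sublinearly Morse if it is $\kappa$-Morse for some sublinear $\kappa$.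

For $\kappa\equiv1$ the set $\mathcal N_\kappa(b,n)$ is the usual $n$-neighborhood of $b$; for $\kappa(t)=\sqrt{1+t}$ it is a region whose width at distance $s$ from $b(0)$ is of order $\sqrt s$.

**Definition ($\kappa$-lower divergence).** For $r>0$ and $t$ with $t>r\kappa(t)$, let $\rho_\kappa(r,t)$ be the infimum of the lengths of rectifiable paths from $b(t-r\kappa(t))$ to $b(t+r\kappa(t))$ that lie outside the open ball of radius $r\kappa(t)$ about $b(t)$; here $\inf\emptyset=\infty$. Set
$$\mathrm{div}_\kappa(r)=\inf_{t>r\kappa(t)}\frac{\rho_\kappa(r,t)}{\kappa(t)}\in[0,\infty].$$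
The $\kappa$-lower divergence is superlinear if $\mathrm{div}_\kappa(r)/r\to\infty$ as $r\to\infty$.

So the unit of length at $b(t)$ is $\kappa(t)$: the radius is $r$ units, and the cost of going around is counted in the same units. The infimum is over a nonempty set of $t$, because $\kappa(t)/t\to0$.

**Fact 1 ($\kappa$ may be taken continuous).** A concave function on $[0,\infty)$ is continuous on $(0,\infty)$. If we replace $\kappa(0)$ by $\lim_{t\to0+}\kappa(t)$, then $\kappa$ stays sublinear. Neither notion changes: in $\mathrm{div}_\kappa$ only $t>0$ occurs, and $\|x\|=0$ forces $x=b(0)$, which lies on $b$. So $\kappa$ is continuous from now on.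

**Fact 2 ($\kappa(t)/t$ is nonincreasing).** For $u\ge t>0$, concavity and $\kappa(0)\ge0$ give $\kappa(t)\ge\frac tu\kappa(u)+(1-\frac tu)\kappa(0)\ge\frac tu\kappa(u)$, that is,
$$\kappa(u)\le\frac ut\,\kappa(t)\qquad(u\ge t>0).\tag{1}$$

**Fact 3 (taming; Bridson–Haefliger, *Metric Spaces of Non-Positive Curvature*, Lemma III.H.1.11).** In a geodesic space, for every $(q,Q)$-quasi-geodesic segment $\gamma$ there is a continuous path $\gamma'$ with the same endpoints, at Hausdorff distance at most $h=q+Q$ from $\gamma$, such that
$$\mathrm{length}(\gamma'|_{[u,v]})\le k_1\,d(\gamma'(u),\gamma'(v))+k_2\qquad\text{for all }u\le v,\tag{2}$$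
where $k_1\ge1$ and $k_2\ge0$ depend only on $q,Q$.

## A tree, the plane, and half-lines with loops

In a tree, every path from $b(t-R)$ to $b(t+R)$ passes through $b(t)$. Hence $\rho_\kappa(r,t)=\infty$ always, and $\mathrm{div}_\kappa\equiv\infty$ for every $\kappa$.

In the Euclidean plane, let $b$ be a straight ray. Outside $B_R(b(t))$, radial projection to the circle of radius $R$ about $b(t)$ is $1$-Lipschitz, and it sends an admissible path to a path joining antipodal points of that circle. So the cheapest detour is a half circle, $\rho_\kappa(r,t)=\pi r\kappa(t)$, and $\mathrm{div}_\kappa(r)=\pi r$ for every $\kappa$: linear, not superlinear. On the other side, the half circle from $b(R)$ to $b(3R)$ about $b(2R)$, parametrized by arc length, is a $(\pi/2,0)$-quasi-geodesic, since a chord is at least $2/\pi$ times its arc. Its top point has norm $\sqrt5R$ and distance $R$ from $b$. If $b$ were $\kappa$-Morse we would have $R\le m_b(\pi/2,0)\,\kappa(\sqrt5R)$ for all $R$, which contradicts sublinearity. Both sides of Theorem A fail.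

To see the role of $\kappa$ we need a space where detours exist but are small. Let $[a_n,c_n]$, $n\ge1$, be disjoint intervals in $(0,\infty)$ with $a_n\to\infty$, let $R_n=(c_n-a_n)/2$ and $t_n=(a_n+c_n)/2$, and let $L_n\ge2R_n$. Let $X$ be the half-line $[0,\infty)$ with, for each $n$, an arc $e_n$ of length $L_n$ attached along its endpoints to $a_n$ and $c_n$, with the path metric. Call $X$ a *half-line with loops*, and let $b$ be the inclusion of $[0,\infty)$.

**Lemma 1 (half-lines with loops).**

1. $X$ is a proper geodesic space and $b$ is a geodesic ray.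
2. If $t$ lies in no open interval $(a_n,c_n)$ and $0<R<t$, then every path from $b(t-R)$ to $b(t+R)$ passes through $b(t)$.
3. If $t\in(a_n,c_n)$ and $0<R<t$, then every rectifiable path from $b(t-R)$ to $b(t+R)$ outside $B_R(b(t))$ has length at least $L_n$, and if there is one, then $R\le\min\{t-a_n,\,c_n-t\}\le R_n$.
4. The arc $e_n$ lies outside $B_{R_n}(b(t_n))$.

*Proof.* Let $\pi:X\to[0,\infty)$ be the identity on $[0,\infty)$ and map $e_n$ linearly onto $[a_n,c_n]$. The scaling factor on $e_n$ is $2R_n/L_n\le1$, so $\pi$ does not increase lengths of paths and is $1$-Lipschitz. Hence $d(b(s),b(s'))\ge|s-s'|$, and $b$ is a geodesic ray. The closed ball of radius $\rho$ about $b(0)$ lies in $\pi^{-1}([0,\rho])$, which is contained in a compact finite graph since $a_n\to\infty$. So $X$ is proper, and a proper space with a path metric is geodesic. This is (1).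

In (2), $\pi$ along the path goes from $t-R$ to $t+R$, so it takes the value $t$; and $\pi^{-1}(t)=\{b(t)\}$, because the interior of $e_n$ maps into $(a_n,c_n)$.

For (3), define $\varphi:X\setminus\{b(t)\}\to[0,L_n]$ as follows: on $e_n$ it is the arc-length coordinate measured from $b(a_n)$; off $e_n$ it is $0$ where $\pi<t$ and $L_n$ where $\pi>t$. The only point off $e_n$ with $\pi=t$ is $b(t)$, so $\varphi$ is defined everywhere on its domain, and it is locally $1$-Lipschitz. The path avoids $b(t)$, and $\varphi$ goes along it from $0$ to $L_n$, so its length is at least $L_n$. It also takes all values in $(0,L_n)$, and each of these is attained only at one point of $e_n$. So the path contains the interior of $e_n$, and, being compact, it contains $b(a_n)$ and $b(c_n)$. These two points are therefore outside $B_R(b(t))$: $t-a_n\ge R$ and $c_n-t\ge R$. The smaller of the two is at most $R_n$.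

For (4), a path from a point of $e_n$ to $b(t_n)$ leaves $e_n$ through $b(a_n)$ or $b(c_n)$, and both are at distance $R_n$ from $b(t_n)$. $\square$

Take $a_n=4^n-2^n$, $c_n=4^n+2^n$, $L_n=4\cdot2^n$; then $t_n=4^n$, $R_n=2^n$, and the intervals are disjoint.

*With $\kappa\equiv1$ both sides fail.* For $r>2$ choose $n$ with $2^{n-1}<r\le2^n$. The path from $b(4^n-r)$ back to $b(a_n)$, along $e_n$, and from $b(c_n)$ back to $b(4^n+r)$ lies outside $B_r(b(4^n))$ and has length $6\cdot2^n-2r<10r$. So $\mathrm{div}_1(r)\le10r$. On the Morse side, parametrize $e_n$ by arc length. It lies on a cycle of length $6\cdot2^n$, which a geodesic between two of its points does not leave, because the rest of $X$ is attached to it at the cut points $b(a_n)$ and $b(c_n)$. So two points of $e_n$ at arc distance $a\le4\cdot2^n$ are at distance $\min\{a,6\cdot2^n-a\}\ge a/2$, and $e_n$ is a $(2,0)$-quasi-geodesic whose midpoint is at distance $2\cdot2^n$ from $b$. So $b$ is not $1$-Morse.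

*With $\kappa(t)=\sqrt{1+t}$ the divergence is superlinear.* If $\rho_\kappa(r,t)<\infty$, then by Lemma 1 there is $n$ with $t\in(a_n,c_n)$ and $r\kappa(t)\le2^n$. Since $t>4^n-2^n\ge4^n/2$, we have $\kappa(t)>2^n/\sqrt2$, so $r<\sqrt2$. Hence $\mathrm{div}_\kappa(r)=\infty$ for $r\ge\sqrt2$, and Theorem A will tell us that $b$ is $\sqrt{1+t}$-Morse.

## A cheap detour need not be a quasi-geodesic

Consider the implication from Morse to superlinear divergence. If $\mathrm{div}_\kappa$ is not superlinear, then for some $C$ there are balls $B_R(b(t))$, with $R$ a large multiple of $\kappa(t)$, that can be bypassed by a path $\alpha$ of length at most $CR$. If $\alpha$ were a quasi-geodesic with constants depending only on $C$, we would be done: it would have to stay close to $b$, and it cannot get from one side of $b(t)$ to the other close to $b$ without coming near $b(t)$.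

A given $\alpha$ can backtrack, so it need not be a quasi-geodesic. The natural remedy is to take a shortest path among those that avoid the ball. This is still not enough, because shortcuts that dip slightly into the ball are forbidden to it. Here is an example. Let $R>4$. Take the half-line $[0,\infty)$, put $p=b(2R)$, $y=b(R)$, $y'=b(3R)$, and attach an arc $\alpha$ of length $6R$ from $y$ to $y'$. Let $z,z'$ be the points of $\alpha$ at arc length $2R$ and $4R$ from $y$. Join $z$ to $z'$ by an edge of length $2$ with midpoint $m$, and join $m$ to $p$ by an edge of length $R-\frac12$. Going from $y$ to $p$ through the attached part costs $3R+\frac12>R$, the same holds for $y'$ and $p$, and from $y$ to $y'$ it costs at least $4R+2>2R$, so $b$ is still geodesic. We have $d(m,p)=R-\frac12$ and $d(z,p)=d(z',p)=R+\frac12$, so $\alpha$ lies outside $B_R(p)$. Any path from $y$ to $y'$ outside $B_R(p)$ can pass neither through $p$ nor through $m$, so it must run along all of $\alpha$, and $\alpha$ is a shortest such path. But $d(z,z')=2$, while the midpoint of $\alpha$, which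 lies between $z$ and $z'$ on $\alpha$, is at distance $R$ from $z$. In a $(q,Q)$-quasi-geodesic parametrization the parameters of $z$ and $z'$ would differ by at most $q(2+Q)$, so the midpoint would be within $q^2(2+Q)+Q$ of $z$. This fails for large $R$: no constants $(q,Q)$ serve all $R$.

The way out is to allow entry into the ball, at a price. Count length inside $B_R(p)$ with a factor $M$ and minimize this weighted length. In the example, with $M=7$, the route $y\to z\to m\to z'\to y'$ has weighted length $4R+1+7$, which is less than the $6R$ of $\alpha$; it enters the ball, but only to distance $R-\frac12$ from the center. In general an almost-minimizer of the weighted length has no shortcut at all, inside or outside the ball, that saves more than a factor $M$; and if $M$ exceeds $C$, it cannot afford to reach the ball of half the radius.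

**Lemma 2 (detours give quasi-geodesics).** Let $X$ be a geodesic space, $p\in X$, $R>1$, $C\ge1$. Let $\alpha$ be a rectifiable path from $y$ to $y'$ lying outside $B_R(p)$, with $\mathrm{length}(\alpha)\le CR$. Put $M=C+1$. Then there is a continuous $(M,1)$-quasi-geodesic $\gamma$ from $y$ to $y'$, of length at most $(C+1)R$, disjoint from $B_{R/2}(p)$.

*Proof.* **Step 1: the weighted length.** This step sets up the quantity to be minimized. Let $f=M$ on $B_R(p)$ and $f=1$ elsewhere; this is a Borel function. For a rectifiable path $\sigma$ let $\ell'(\sigma)=\int_\sigma f\,ds$. Then $\mathrm{length}(\sigma)\le\ell'(\sigma)\le M\,\mathrm{length}(\sigma)$, and $\ell'$ is additive under concatenation. Let $I$ be the infimum of $\ell'$ over rectifiable paths from $y$ to $y'$, and choose such a path $\sigma$ with $\ell'(\sigma)\le I+1$. (An infimum need not be attained; an error of $1$ is harmless.)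

**Step 2: an almost-minimizer is a quasi-geodesic.** Parametrize $\sigma$ by arc length on $[0,L]$ and put $\psi(s)=\int_0^sf(\sigma(x))\,dx$. Since $1\le f\le M$, this is a bi-Lipschitz increasing homeomorphism $[0,L]\to[0,\Lambda]$ with $\Lambda=\ell'(\sigma)$. Let $\gamma=\sigma\circ\psi^{-1}$: we parametrize by weighted length, so $\ell'(\gamma|_{[u,v]})=v-u$. For $u<v$,
$$d(\gamma(u),\gamma(v))\le\mathrm{length}(\gamma|_{[u,v]})\le v-u .$$
In the other direction, replace $\gamma|_{[u,v]}$ by a geodesic of $X$ from $\gamma(u)$ to $\gamma(v)$; its weighted length is at most $M\,d(\gamma(u),\gamma(v))$. The new path competes for $I$, so $I\le\Lambda-(v-u)+M\,d(\gamma(u),\gamma(v))$. As $\Lambda\le I+1$,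
$$v-u\le M\,d(\gamma(u),\gamma(v))+1 .$$
Dividing by $M\ge1$, we see that $\gamma$ is a continuous $(M,1)$-quasi-geodesic.

**Step 3: the budget.** Since $f=1$ along $\alpha$, we have $I\le\ell'(\alpha)\le CR$. As $R>1$,
$$\Lambda\le CR+1<(C+1)R=MR .$$
In particular $\mathrm{length}(\gamma)\le(C+1)R$.

**Step 4: the half-size ball is too expensive.** Suppose $\gamma(u)\in B_{R/2}(p)$. Since $y\in\alpha$, $d(y,p)\ge R$, so there is a last parameter before $u$ at which $\gamma$ is at distance at least $R$ from $p$. After it and up to $u$ the path runs inside $B_R(p)$, and it has length greater than $R/2$, hence weighted length greater than $MR/2$. The same holds after $u$, since $d(y',p)\ge R$. So $\Lambda>MR$, contradicting Step 3. $\square$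

## Morse rays have superlinear divergence

Let $b$ be $\kappa$-Morse, let $C\ge1$ and $m=m_b(C+1,1)$. We show
$$\mathrm{div}_\kappa(r)\ge Cr\qquad\text{for all } r>\max\{1,\,4(C+1)m\}.\tag{3}$$
Since $C$ is arbitrary, this is superlinearity.

**Step 1: a quasi-geodesic close to $b$.** We turn a cheap detour into a quasi-geodesic and bound its distance to $b$ in terms of $\kappa(t)$. Let $r>1$, $t>r\kappa(t)$ and $R=r\kappa(t)$, so $1<R<t$. Suppose a path from $b(t-R)$ to $b(t+R)$ outside $B_R(b(t))$ has length at most $CR$. Lemma 2 with $p=b(t)$ gives a continuous $(C+1,1)$-quasi-geodesic $\gamma$ with the same endpoints, of length at most $(C+1)R$, disjoint from $B_{R/2}(b(t))$. Its endpoints are on $b$, so $d(x,b)\le m\,\kappa(\|x\|)$ for $x\in\gamma$. Moreover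
$$\|x\|\le(t-R)+(C+1)R=t+CR\le(C+1)t,$$
so $\kappa(\|x\|)\le(C+1)\kappa(t)$ by monotonicity and (1). Thus every $x\in\gamma$ is within $\delta=(C+1)m\,\kappa(t)$ of $b$, and the distance to $b$ is attained because bounded pieces of $b$ are compact.

**Step 2: crossing over forces $\gamma$ near $b(t)$.** The set of $x\in\gamma$ within $\delta$ of $b([0,t])$ and the set of $x\in\gamma$ within $\delta$ of $b([t,\infty))$ are closed and cover the connected set $\gamma$. The first contains the initial point, the second the terminal point. So they meet: some $x\in\gamma$ has $d(x,b(s))\le\delta$ and $d(x,b(s'))\le\delta$ with $s\le t\le s'$. Then $s'-s\le2\delta$, so one of $t-s$, $s'-t$ is at most $\delta$, and $d(x,b(t))\le2\delta$. Since $\gamma$ avoids $B_{R/2}(b(t))$, we get $R/2\le2\delta$, that is, $r\le4(C+1)m$.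

**Step 3: conclusion.** If $r>\max\{1,4(C+1)m\}$, then for every $t>r\kappa(t)$ all admissible paths have length greater than $Cr\kappa(t)$. So $\rho_\kappa(r,t)\ge Cr\kappa(t)$ for all such $t$, which is (3). $\square$

## Which maximum to look at

Now assume that $\mathrm{div}_\kappa$ is superlinear, and let $\gamma$ be a $(q,Q)$-quasi-geodesic from $b(s_1)$ to $b(s_2)$, $s_1<s_2$, with taming $\gamma'$. Put
$$f(u)=d(b(u),\gamma')\qquad\text{for }u\in[s_1,s_2].$$
It is $1$-Lipschitz and vanishes at both ends, so
$$f(u)\le\min\{u-s_1,\ s_2-u\}.\tag{4}$$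

The first try is the argument one would use for $\kappa\equiv1$. Let $t$ maximize $f$, put $R=f(t)$, and go out along $b$ by $2R$ in both directions, or to $b(s_1)$, $b(s_2)$ if those come first. There $f\le R$, so shortest segments to $\gamma'$ stay at distance at least $R$ from $b(t)$. Joining these segments through $\gamma'$ bypasses $B_{R/2}(b(t))$ at a cost linear in $R$, plus $k_2$. Superlinearity then bounds $R/\kappa(t)$ by a constant. For $\kappa\equiv1$ this is what we want. For general $\kappa$ it says $f(u)\le\mathrm{const}\cdot\kappa(t)$ for all $u$, where $t$ is the place of the maximum; but $t$ may be far larger than $u$, and we need $f(u)\le\mathrm{const}\cdot\kappa(u)$.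

So maximize $f/\kappa$ instead, at $t$ say, and put $R=f(t)$. To the left nothing changes: $f(u)\le R\kappa(u)/\kappa(t)\le R$ for $u\le t$. To the right, at $u_+=t+\lambda R$, what we know from (1) is
$$f(u_+)\le R\,\frac{\kappa(u_+)}{\kappa(t)}\le R\Bigl(1+\frac{\lambda R}t\Bigr),$$
and we want this to be smaller than $\lambda R$, so that the segment from $b(u_+)$ to $\gamma'$ stays away from $b(t)$. If $R\le t/4$, then $\lambda=4$ gives $f(u_+)\le2R$, which is fine. If $R$ is comparable to $t$, and (4) only gives $R\le t$, the estimate breaks down: for $R=t$ it reads $(1+\lambda)R$, and no $\lambda$ helps.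

In that bad case, $R$ being comparable to $t$ means that we are so close to $b(0)$, on the scale of $R$, that $b(s_1)\in\gamma'$ itself is an affordable left end. What remains is to control the right side, and for this we move the center: let $s_0$ be the last point where $f(u)\ge u/4$. Beyond $s_0$ we have $f(u)<u/4$, with no reference to $\kappa$. Since $u/\kappa(u)$ is nondecreasing, moving right to $s_0$ loses only a factor $4$ in $f/\kappa$.

## Superlinear divergence makes the ray Morse

Fix $(q,Q)$ and $\gamma$ from $b(s_1)$ to $b(s_2)$; reversing if necessary, $s_1\le s_2$. Let $\gamma'$, $h$, $k_1,k_2$ be as in Fact 3. If $s_1=s_2$, then $\mathrm{length}(\gamma')\le k_2$ by (2), so $\gamma$ is within $k_2+h$ of $b(s_1)$ and $\gamma\subset\mathcal N_\kappa(b,k_2+h)$. Now let $s_1<s_2$. By superlinearity there is $r_0=r_0(q,Q)>0$ with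
$$\mathrm{div}_\kappa(r)>22(1+k_1)r+k_2\qquad\text{for all }r>r_0.\tag{5}$$

Let $t^*$ maximize the continuous function $f/\kappa$ on $[s_1,s_2]$, with maximum $D_0$. Steps 1 and 2 show that
$$f(u)\le D\,\kappa(u)\quad\text{on }[s_1,s_2],\qquad D=8r_0.\tag{6}$$
We may assume $D_0>0$; then $f(t^*)>0$, so $s_1<t^*<s_2$.

**Step 1: a good center.** We look for a center $b(t)$ and two exits $b(u_\pm)$ from which $\gamma'$ can be reached without approaching the center. Precisely, there are $t\in(s_1,s_2)$, $R=f(t)>0$ and $u_-<t<u_+$ in $[s_1,s_2]$ such that: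

* (i) $R/\kappa(t)\ge D_0/4$ and $R\le t$;
* (ii) $R\le t-u_-\le4R$ and $R\le u_+-t\le4R$;
* (iii) $f(u_-)\le R$ and $f(u_+)\le2R$, and shortest segments from $b(u_\pm)$ to $\gamma'$ stay at distance at least $R$ from $b(t)$.

*Case A: $f(t^*)\le t^*/4$.* Put $t=t^*$ and $R=f(t)$. Then $R/\kappa(t)=D_0$, and $R\le t$ by (4), so (i) holds. Let $u_-=\max\{s_1,t-2R\}$ and $u_+=\min\{s_2,t+4R\}$. By (4), $t-s_1\ge R$ and $s_2-t\ge R$, so (ii) holds. For (iii):

* If $u_-=s_1$, then $b(u_-)\in\gamma'$, so $f(u_-)=0$ and the segment is the single point $b(u_-)$, at distance $t-u_-\ge R$ from $b(t)$. Likewise if $u_+=s_2$.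
* If $u_-=t-2R$, then by maximality $f(u_-)\le R\,\kappa(u_-)/\kappa(t)\le R$, so the segment stays at distance at least $2R-R=R$ from $b(t)$.
* If $u_+=t+4R$, then by maximality, (1) and $4R\le t$, $f(u_+)\le R\,\kappa(u_+)/\kappa(t)\le R(1+4R/t)\le2R$, so the segment stays at distance at least $4R-2R=2R$ from $b(t)$.

*Case B: $f(t^*)>t^*/4$.* Let $s_0=\max\{u\in[s_1,s_2]:f(u)\ge u/4\}$. The set is closed and contains $t^*$, so $s_0\ge t^*>s_1$. Since $f(s_2)=0<s_2/4$, we have $s_0<s_2$; so by continuity $f(s_0)=s_0/4$, and $f(u)<u/4$ for $u>s_0$. Put $t=s_0$ and $R=f(s_0)=s_0/4$. By (1), $u/\kappa(u)$ is nondecreasing, and $f(t^*)\le t^*$ by (4), so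
$$\frac R{\kappa(s_0)}=\frac{s_0}{4\kappa(s_0)}\ge\frac{t^*}{4\kappa(t^*)}\ge\frac{f(t^*)}{4\kappa(t^*)}=\frac{D_0}4 .$$
Clearly $R\le t$, so (i) holds. Take $u_-=s_1$. Then $f(u_-)=0$, the segment is a point, and $R=f(s_0)\le s_0-s_1\le s_0=4R$ by (4); this is the left half of (ii) and (iii). Take $u_+=\min\{s_2,s_0+4R\}$. If $u_+=s_2$, then $f(u_+)=0$, the segment is the point $b(s_2)$, and $R\le s_2-s_0\le4R$ by (4). Otherwise $u_+=s_0+4R=8R$, so $f(u_+)\le u_+/4=2R$, and the segment stays at distance at least $4R-2R=2R$ from $b(t)$.

**Step 2: a cheap detour around the center.** This step plays the path we have built against (5). Let $p_\pm\in\gamma'$ be the ends of shortest segments from $b(u_\pm)$ to $\gamma'$. By (ii) and (iii),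
$$d(p_-,p_+)\le f(u_-)+(u_+-u_-)+f(u_+)\le R+8R+2R=11R .$$
Consider the path that follows $b$ from $b(t-R/2)$ back to $b(u_-)$, then the segment to $p_-$, then $\gamma'$ to $p_+$, then the segment to $b(u_+)$, then $b$ back to $b(t+R/2)$. Its pieces on $b$ are outside $B_{R/2}(b(t))$, because $t-u_-\ge R$ and $u_+-t\ge R$. The segments are outside by (iii). All points of $\gamma'$ are at distance at least $f(t)=R$ from $b(t)$. So the whole path is outside $B_{R/2}(b(t))$. By (2) its length is at most
$$8R+3R+11k_1R+k_2=11(1+k_1)R+k_2 .$$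
Put $r=R/(2\kappa(t))$. Then $r\kappa(t)=R/2<t$, so $t$ is allowed in the definition of $\mathrm{div}_\kappa(r)$, and since $\kappa\ge1$,
$$\mathrm{div}_\kappa(r)\le\frac{\rho_\kappa(r,t)}{\kappa(t)}\le22(1+k_1)r+k_2 .$$
By (5), $r\le r_0$. With (i), $D_0\le4R/\kappa(t)=8r\le8r_0$. This proves (6).

**Step 3: from "$b$ is close to $\gamma'$" to "$\gamma$ is close to $b$".** So far we know that points of $b$ have $\gamma'$ nearby; we need the reverse. Parametrize $\gamma'$ on $[0,\ell]$ from $b(s_1)$ to $b(s_2)$, let $x=\gamma'(v)$, and put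
$$A_-=\{u\in[s_1,s_2]:d(b(u),\gamma'([0,v]))\le D\kappa(u)\},$$
$$A_+=\{u\in[s_1,s_2]:d(b(u),\gamma'([v,\ell]))\le D\kappa(u)\}.$$
Both are closed, $s_1\in A_-$, $s_2\in A_+$, and $A_-\cup A_+=[s_1,s_2]$ by (6). As $[s_1,s_2]$ is connected, there is $t\in A_-\cap A_+$. So there are $v_-\le v\le v_+$ with $d(b(t),\gamma'(v_\pm))\le D\kappa(t)$. Then $d(\gamma'(v_-),\gamma'(v_+))\le2D\kappa(t)$, so by (2) the part of $\gamma'$ between them, which contains $x$, has length at most $2k_1D\kappa(t)+k_2$. Hence $d(x,b(t))\le E\kappa(t)$ with $E=(1+2k_1)D+k_2$. Every $y\in\gamma$ is within $h$ of some such $x$, so with $E'=E+h$,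
$$\text{for every }y\in\gamma\text{ there is }t\text{ with }d(y,b(t))\le E'\kappa(t).\tag{7}$$
The constant $E'$ depends only on $q,Q$ and $r_0(q,Q)$, not on $\gamma$.

**Step 4: from $\kappa(t)$ to $\kappa(\|y\|)$.** The definition of $\mathcal N_\kappa$ uses $\|y\|$, so we compare it with $t$. Choose $T>0$ with $\kappa(t)\le t/(2E')$ for $t\ge T$. Let $y,t$ be as in (7). If $t\ge T$, then $\|y\|\ge t-E'\kappa(t)\ge t/2$, and by (1) $\kappa(t)\le2\kappa(t/2)\le2\kappa(\|y\|)$. If $t<T$, then $\kappa(t)\le\kappa(T)\le\kappa(T)\kappa(\|y\|)$. In both cases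
$$d(y,b)\le E'\max\{2,\kappa(T)\}\,\kappa(\|y\|).$$
So $m_b(q,Q)=\max\{k_2+h,\ E'\max\{2,\kappa(T)\}\}$ is a valid choice, and $b$ is $\kappa$-Morse. This proves the equivalence in Theorem A. The consequence follows by taking $\kappa'=\kappa$ in both directions. $\square$

## The function $\Lambda_C$ and the admissible $\kappa$

Theorem A fixes $\kappa$ in advance. One can instead attach to $b$ functions that do not involve $\kappa$ and read off from them which $\kappa$ are possible.

**Definition ($\Lambda_C$).** For $C\ge1$ and $t>0$ let $\Lambda_C(t)\in[0,t]$ be the supremum (with $\sup\emptyset=0$) of all $R\in(0,t)$ for which some rectifiable path from $b(t-R)$ to $b(t+R)$ outside $B_R(b(t))$ has length at most $CR$. Call such $R$ *admissible* for $\Lambda_C(t)$.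

For a straight ray in the plane, $\Lambda_C(t)=t$ if $C\ge\pi$ and $\Lambda_C(t)=0$ if $C<\pi$.

**Theorem B.** Let $b$ be a geodesic ray in a geodesic space.

1. For each sublinear $\kappa$: $b$ is $\kappa$-Morse if and only if $\sup_{t>0}\Lambda_C(t)/\kappa(t)<\infty$ for every $C$.
2. $b$ is sublinearly Morse if and only if $\Lambda_C(t)/t\to0$ as $t\to\infty$ for every $C$.

*Proof of (1).* By Theorem A it suffices to show that the condition on the $\Lambda_C$ is equivalent to superlinearity of $\mathrm{div}_\kappa$.

Suppose $\Lambda_C\le a\kappa$. Let $r>0$, $r>a$ and $t>r\kappa(t)$. Then $R=r\kappa(t)$ satisfies $\Lambda_C(t)<R<t$, so $R$ is not admissible, and every path allowed in $\rho_\kappa(r,t)$ has length greater than $CR$. Hence $\mathrm{div}_\kappa(r)\ge Cr$ for $r>a$. If this holds for every $C$ (with $a$ depending on $C$), then $\mathrm{div}_\kappa$ is superlinear.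

Conversely, let $\mathrm{div}_\kappa$ be superlinear. Given $C$ there is $r_C$ with $\mathrm{div}_\kappa(r)>Cr$ for $r>r_C$. Let $R$ be admissible for $\Lambda_C(t)$ and put $r=R/\kappa(t)$. Then $r\kappa(t)=R<t$ and $\mathrm{div}_\kappa(r)\le CR/\kappa(t)=Cr$, so $r\le r_C$. Thus $\Lambda_C\le r_C\kappa$.

*Proof of (2).* If $b$ is $\kappa$-Morse, then (1) gives $\Lambda_C(t)/t\le a\,\kappa(t)/t\to0$.

For the converse we must manufacture one $\kappa_0$ that dominates all $\Lambda_C$ at once.

**Step 1: one function dominating all $\Lambda_C$ eventually.** Note that $\Lambda_C$ is nondecreasing in $C$. Choose $0<T_1<T_2<\cdots\to\infty$ with $\Lambda_n(t)\le t/n$ for $t\ge T_n$. Let $g=\Lambda_n$ on $[T_n,T_{n+1})$ and $g=0$ on $[0,T_1)$. Then $g(t)\le t$. If $t\ge T_n$, then $t\in[T_k,T_{k+1})$ with $k\ge n$, and $g(t)=\Lambda_k(t)\le t/k\le t/n$; so $g(t)/t\to0$. Hence for each $\epsilon>0$ there is $A_\epsilon$ with $g(t)\le\epsilon t+A_\epsilon$ for all $t$: if $g(t)\le\epsilon t$ for $t\ge S$, then $A_\epsilon=S$ works, since $g(t)\le t\le S$ for $t<S$.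

**Step 2: make it concave.** Let $\kappa_0$ be the least concave majorant of $1+g$. Since $1+A_\epsilon+\epsilon t$ is a concave majorant, $1\le\kappa_0(t)\le1+A_\epsilon+\epsilon t$ for every $\epsilon$. So $\kappa_0$ is finite and $\kappa_0(t)/t\to0$. A concave function on $[0,\infty)$ that decreases somewhere has a negative slope from there on and tends to $-\infty$; as $\kappa_0\ge1$, it is nondecreasing. So $\kappa_0$ is sublinear. If strict monotonicity is wanted, use $\kappa_0+\sqrt{1+t}$; the estimates below remain true for it.

**Step 3: check the criterion in (1).** It suffices to treat integers $C$, as $\Lambda_C$ is nondecreasing in $C$. If $t\ge T_C$, then $t\in[T_n,T_{n+1})$ with $n\ge C$, and $\Lambda_C(t)\le\Lambda_n(t)=g(t)\le\kappa_0(t)$. If $t<T_C$, then $\Lambda_C(t)\le t\le T_C\,\kappa_0(t)$. By (1), $b$ is $\kappa_0$-Morse. $\square$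

**Corollary.** (a) If $\kappa\le c\,\tilde\kappa$ with both sublinear and $\mathrm{div}_\kappa$ is superlinear, then $\mathrm{div}_{\tilde\kappa}$ is superlinear. (b) $b$ is $\kappa$-Morse as soon as the $\kappa$-Morse condition holds for continuous $(q,1)$-quasi-geodesics for every $q\ge1$.

*Proof.* (a) By Theorem A and Theorem B(1), $\Lambda_C/\kappa$ is bounded for every $C$; hence so is $\Lambda_C/\tilde\kappa\le c\,\Lambda_C/\kappa$, and the same two theorems, read backwards, give superlinearity of $\mathrm{div}_{\tilde\kappa}$. (b) The proof of (3) uses the Morse condition only for continuous $(C+1,1)$-quasi-geodesics. So the hypothesis gives superlinear $\mathrm{div}_\kappa$, and Theorem A gives the full $\kappa$-Morse property. $\square$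

In the half-line with loops at $4^n\pm2^n$ we can now list all $\kappa$. By Lemma 1, $\Lambda_C(t)\le2^n$ for $t\in(a_n,c_n)$ and $\Lambda_C(t)=0$ outside these intervals, while $\Lambda_4(4^n)\ge2^n$. On $(a_n,c_n)$ we have $t>4^n/2$, so $\kappa(t)\ge\kappa(4^n/2)\ge\frac12\kappa(4^n)$ by (1). So $b$ is $\kappa$-Morse if and only if $2^n/\kappa(4^n)$ is bounded. By monotonicity of $\kappa$, this means that $\sqrt{1+t}\le c\,\kappa(t)$ for some constant $c$.

## No fixed linear bound is enough

**Proposition 3 (sharpness of "superlinear").** For every $A\ge4$ there are a proper geodesic space and a geodesic ray $b$ that is not sublinearly Morse, although $\mathrm{div}_\kappa(r)\ge Ar$ for every sublinear $\kappa$ and every $r>0$, and, for $\kappa(t)=\sqrt{1+t}$, $\limsup_{r\to\infty}\mathrm{div}_\kappa(r)/r=\infty$.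

So in Theorem A the condition $\lim=\infty$ can be replaced neither by a fixed linear lower bound nor by $\limsup=\infty$.

*Proof.* Let $R_n=2^{2^n}$ for $n\ge1$, so $R_{n+1}=R_n^2\ge4R_n$. Take the half-line with loops with $a_n=R_n$, $c_n=3R_n$, $L_n=AR_n$. The intervals are disjoint, since $3R_n<4R_n\le R_{n+1}$; half the length of $[a_n,c_n]$ is $R_n$, in agreement with the notation of Lemma 1; and $L_n\ge2R_n$. By Lemma 1, $X$ is proper and geodesic and $b$ is a geodesic ray.

**Step 1: $b$ is not sublinearly Morse.** By Lemma 1(4), $e_n$ is a path of length $AR_n$ from $b(R_n)$ to $b(3R_n)$ outside $B_{R_n}(b(2R_n))$. So $\Lambda_A(2R_n)\ge R_n$, which is half of $2R_n$, and Theorem B(2) applies.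

**Step 2: the linear lower bound for every $\kappa$.** Let $t>r\kappa(t)$. If $t$ lies in no interval $(R_n,3R_n)$, then $\rho_\kappa(r,t)=\infty$ by Lemma 1(2). If $t\in(R_n,3R_n)$ and $\rho_\kappa(r,t)<\infty$, then Lemma 1(3) gives $\rho_\kappa(r,t)\ge AR_n$ and $r\kappa(t)\le R_n$. Hence $\rho_\kappa(r,t)/\kappa(t)\ge AR_n/\kappa(t)\ge Ar$ in all cases, and $\mathrm{div}_\kappa(r)\ge Ar$.

**Step 3: the upper limit for $\kappa(t)=\sqrt{1+t}$.** If $\rho_\kappa(r,t)$ is finite with $t\in(R_k,3R_k)$, then $r\le R_k/\kappa(t)\le R_k/\kappa(R_k)<\sqrt{R_k}$. So for $r=\sqrt{R_n}$ only $k\ge n+1$ occur, and for these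
$$\frac{\rho_\kappa(r,t)}{\kappa(t)}\ge\frac{4R_k}{\sqrt{1+3R_k}}\ge2\sqrt{R_k}\ge2\sqrt{R_{n+1}}=2R_n ,$$
where the second inequality is $4R_k\ge1+3R_k$. Thus $\mathrm{div}_\kappa(\sqrt{R_n})/\sqrt{R_n}\ge2\sqrt{R_n}\to\infty$. $\square$

## Quasi-geodesic rays

Let $\beta:[0,\infty)\to X$ be a continuous $(\lambda,\varepsilon)$-quasi-geodesic ray in a geodesic space. Write $\|x\|=d(\beta(0),x)$, and define $\kappa$-Morse as before with $\beta$ in place of $b$. The parameter $t$ is no longer the norm of $\beta(t)$, and the norm need not even be monotone. For example, $\beta(u)=|u-1|$ is a $(1,2)$-quasi-geodesic ray in $\mathbb R$ with $\beta(0)=\beta(2)$, so $\|\beta(2)\|=0$.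

**Definition (detour).** A $C$-detour of size $R>0$ at $t$ is a rectifiable path of length at most $CR$, outside $B_R(\beta(t))$, joining some $\beta(s)$ to some $\beta(s')$ with $s\le t\le s'$.

For a straight ray in the plane, the half circle of radius $R<t$ about $\beta(t)$ is a $\pi$-detour of size $R$ at $t$. The endpoints of a detour need not be symmetric about $t$.

**Theorem C.** $\beta$ is $\kappa$-Morse if and only if for every $C\ge1$ there is $a_C$ such that every $C$-detour at every $t$ has size $R\le a_C\,\kappa(\|\beta(t)\|)$.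

**Step 0: preparations.** We fix notation and the substitute for monotonicity of the norm. We again take $\kappa$ continuous at $0$: this does not affect the Morse condition, and it changes $\kappa(\|\beta(t)\|)$ at most by a bounded factor, so it does not affect the existence of $a_C$. Write $n(u)=\|\beta(u)\|$ and $w(u)=\kappa(n(u))$; both are continuous. From $n(u)\ge u/\lambda-\varepsilon$ we have $u\le\lambda(n(u)+\varepsilon)$. So for $v\le u$, $n(v)\le\lambda v+\varepsilon\le\lambda u+\varepsilon\le\lambda^2(n(u)+\varepsilon)+\varepsilon$, and with $K=\lambda^2+\lambda^2\varepsilon+\varepsilon\ge1$,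
$$\lambda u+\varepsilon\le K(n(u)+1),\qquad n(v)\le K(n(u)+1)\quad(v\le u).\tag{8}$$
Since $n(u)\to\infty$, the sets $\beta([0,t])$ and $\beta([t,\infty))$ are closed and distances to them are attained.

### Morse implies small detours

**Step 1: a quasi-geodesic with controlled norm.** As in Theorem A, we convert the detour. Let $\alpha$ be a $C$-detour of size $R$ at $t$, from $\beta(s)$ to $\beta(s')$. If $R\le1$, then $R\le\kappa(n(t))$, so let $R>1$. Lemma 2 with $p=\beta(t)$ gives a continuous $(C+1,1)$-quasi-geodesic $\gamma$ from $\beta(s)$ to $\beta(s')$ of length at most $(C+1)R$, avoiding $B_{R/2}(\beta(t))$. Below, the $c_i$ depend only on $C,\lambda,\varepsilon,\kappa$ and $m=m_\beta(C+1,1)$.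

From $d(\beta(s),\beta(s'))\le CR$ we get $s'-s\le\lambda(CR+\varepsilon)$, so
$$d(\beta(s),\beta(t))\le\lambda(t-s)+\varepsilon\le\lambda^2(CR+\varepsilon)+\varepsilon\le c_1R ,$$
using $R>1$. Also $\beta(s)\in\alpha$, so by (8) $R\le d(\beta(s),\beta(t))\le\lambda t+\varepsilon\le K(n(t)+1)$. Hence for $x\in\gamma$
$$\|x\|\le n(t)+c_1R+(C+1)R\le c_2(n(t)+1),\qquad c_2=1+(c_1+C+1)K .$$
By (1), $\kappa(\|x\|)\le c_2\,\kappa(n(t)+1)$. A concave function with $\kappa(0)\ge0$ is subadditive, so $\kappa(n(t)+1)\le w(t)+\kappa(1)\le(1+\kappa(1))w(t)$. Since $\gamma$ has its endpoints on $\beta$, it lies within $\delta=c_3\,w(t)$ of $\beta$, where $c_3=m\,c_2(1+\kappa(1))$.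

**Step 2: crossing over.** The sets of $x\in\gamma$ within $\delta$ of $\beta([0,t])$, respectively $\beta([t,\infty))$, are closed, cover the connected set $\gamma$, and contain its initial, respectively terminal, point. So some $x\in\gamma$ is within $\delta$ of $\beta(u)$ and of $\beta(u')$ with $u\le t\le u'$. Then $u'-u\le\lambda(2\delta+\varepsilon)$, and
$$\frac R2\le d(x,\beta(t))\le\delta+\lambda(t-u)+\varepsilon\le\delta+\lambda^2(2\delta+\varepsilon)+\varepsilon\le c_4\,w(t),$$
as $w\ge1$. So $a_C=\max\{1,2c_4\}$ works.

### Small detours imply Morse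

Let $\gamma$ be a $(q,Q)$-quasi-geodesic from $\beta(s_1)$ to $\beta(s_2)$, $s_1\le s_2$ after reversal, with taming $\gamma'$ and constants $h,k_1,k_2$. If $s_1=s_2$, then $\mathrm{length}(\gamma')\le k_2$ and $\gamma$ is within $k_2+h$ of $\beta(s_1)$. Let $s_1<s_2$. Put $f(u)=d(\beta(u),\gamma')$ on $[s_1,s_2]$; it is continuous and $f(s_1)=f(s_2)=0$. Let $t^*$ maximize $f/w$, with value $D_0$. Steps 1 and 2 bound $D_0$ by a constant independent of $\gamma$; this constant may depend on $q,Q,\beta,\kappa$ and the $a_C$. If $f(t^*)\le1$, then $D_0\le1$. So let $f(t^*)>1$.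

**Step 1: the maximum is far from $\beta(0)$ (Case A, $f(t^*)\le n(t^*)/4$).** Here the weighted maximum controls both sides, as in Case A of Theorem A; exits are now chosen by distance instead of parameter. Put $t=t^*$ and $R=f(t)>1$. Let $u_+$ be the first $u\in[t,s_2]$ with $d(\beta(u),\beta(t))=2R$, or $s_2$ if there is none. Let $u_-$ be the last such $u\in[s_1,t]$, or $s_1$ if there is none.

If $u_\pm$ is of the first kind, then $n(u_\pm)\le n(t)+2R\le\frac32n(t)$. By maximality and (1), $f(u_\pm)\le R\,w(u_\pm)/w(t)\le\frac32R$. So a shortest segment from $\beta(u_\pm)$ to $\gamma'$ stays at distance at least $2R-\frac32R=R/2$ from $\beta(t)$. If $u_\pm$ is of the second kind, then $\beta(u_\pm)\in\gamma'$; its distance to $\beta(t)$ is at least $f(t)=R$, and it is less than $2R$ by continuity. The segment is then a point.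

Concatenate the segment from $\beta(u_-)$ to $\gamma'$, a piece of $\gamma'$, and the segment to $\beta(u_+)$. The ends on $\gamma'$ are at most $\frac32R+4R+\frac32R=7R$ apart, so the length is at most $3R+7k_1R+k_2\le(3+7k_1+k_2)R$, using $R>1$. Points of $\gamma'$ are at distance at least $R$ from $\beta(t)$, so the path is outside $B_{R/2}(\beta(t))$, and $u_-\le t\le u_+$. It is a $C$-detour of size $R/2$ at $t$ with $C=2(3+7k_1+k_2)$. Hence $R/2\le a_C\,w(t)$ and $D_0=R/w(t)\le2a_C$.

**Step 2: the maximum is near $\beta(0)$ (Case B, $f(t^*)>n(t^*)/4$).** As in Theorem A we move to the last place where $f$ is large compared with the norm; this time we bound that place outright. Let $s_0=\max\{u\in[s_1,s_2]:f(u)\ge n(u)/4\}\ge t^*$. Then $f(s_0)=n(s_0)/4$: if $s_0<s_2$ this is continuity, and if $s_0=s_2$, then $f(s_2)=0$ forces $n(s_2)=0$. Put $R=f(s_0)=n(s_0)/4$. I claim that $n(s_0)\le N$ for a constant $N\ge4$ independent of $\gamma$.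

If $R<1$, then $n(s_0)<4$. Let $R\ge1$; then $f(s_0)>0$, so $s_0<s_2$. The point $\beta(s_1)$ lies on $\gamma'$, so by (8)
$$R\le d(\beta(s_1),\beta(s_0))\le n(s_1)+n(s_0)\le K(4R+1)+4R\le9KR .$$
Let $u_+$ be the first $u\in[s_0,s_2]$ with $d(\beta(u),\beta(s_0))=4R$, or $s_2$ if there is none. In the first case $u_+>s_0$, so $f(u_+)\le n(u_+)/4\le(4R+4R)/4=2R$, and a shortest segment from $\beta(u_+)$ to $\gamma'$ stays at distance at least $2R$ from $\beta(s_0)$. In the second case $\beta(s_2)\in\gamma'$ is at distance in $[R,4R)$ from $\beta(s_0)$, and the segment is a point. Follow $\gamma'$ from $\beta(s_1)$ to the end of this segment, then the segment to $\beta(u_+)$. The two points on $\gamma'$ are at most $9KR+4R+2R=(9K+6)R$ apart, so this path has length at most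
$$2R+k_1(9K+6)R+k_2\le C'R,\qquad C'=2+k_1(9K+6)+k_2 .$$
It lies outside $B_R(\beta(s_0))$, because points of $\gamma'$ are at distance at least $f(s_0)=R$, and $s_1\le s_0\le u_+$. So it is a $C'$-detour of size $R$ at $s_0$, and
$$n(s_0)=4R\le4a_{C'}\,\kappa(n(s_0)).$$
Since $\kappa$ is sublinear, this bounds $n(s_0)$, and the claim holds. As $t^*\le s_0$, (8) gives $n(t^*)\le K(N+1)$. Finally, $w\ge1$, $\beta(s_1)\in\gamma'$ and $s_1\le t^*$ give
$$D_0\le f(t^*)\le n(t^*)+n(s_1)\le n(t^*)+K(n(t^*)+1),$$
which is bounded independently of $\gamma$.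

**Step 3: reversing the closeness.** We now have $f\le Dw$ on $[s_1,s_2]$ with $D$ independent of $\gamma$, and we repeat Step 3 of Theorem A. Parametrize $\gamma'$ on $[0,\ell]$ from $\beta(s_1)$ to $\beta(s_2)$ and let $x=\gamma'(v)$. The sets of $u\in[s_1,s_2]$ with $d(\beta(u),\gamma'([0,v]))\le Dw(u)$, respectively $d(\beta(u),\gamma'([v,\ell]))\le Dw(u)$, are closed, cover $[s_1,s_2]$, and contain $s_1$, respectively $s_2$. So they share some $t$, and there are $v_-\le v\le v_+$ with $d(\beta(t),\gamma'(v_\pm))\le Dw(t)$. By (2) the part of $\gamma'$ between them has length at most $2k_1Dw(t)+k_2$, so $d(x,\beta(t))\le Ew(t)$ with $E=(1+2k_1)D+k_2$. With $E'=E+h$, every $y\in\gamma$ satisfies $d(y,\beta(t))\le E'\kappa(n(t))$ for some $t$.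

**Step 4: comparing norms.** As before, we replace $\kappa(n(t))$ by $\kappa(\|y\|)$. Choose $T>0$ with $\kappa(\tau)\le\tau/(2E')$ for $\tau\ge T$. If $n(t)\ge T$, then $\|y\|\ge n(t)-E'\kappa(n(t))\ge n(t)/2$, and $\kappa(n(t))\le2\kappa(n(t)/2)\le2\kappa(\|y\|)$ by (1). If $n(t)<T$, then $\kappa(n(t))\le\kappa(T)\kappa(\|y\|)$. So $d(y,\beta)\le E'\max\{2,\kappa(T)\}\,\kappa(\|y\|)$. Together with the case $s_1=s_2$, the choice $m_\beta(q,Q)=\max\{k_2+h,\ E'\max\{2,\kappa(T)\}\}$ shows that $\beta$ is $\kappa$-Morse. $\square$
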